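\title{Spectral synthesis for Lipschitz maps on virtual persistence diagrams: a counterexample and a classification}

\begin{abstract}
The virtual persistence diagrams of a metric pair $(X,d,A)$ form an abelian group with a translation-invariant $1$-Wasserstein metric. We disprove the conjecture that, for separable pairs, every Lipschitz map from this group to a complex Banach space has uniformly discrete spectral synthesis. The counterexample is a bounded real function on the diagrams of a countable discrete space. We then show that the assertion holds exactly when $X/A$ is totally bounded, and that in this case it holds for all maps, Lipschitz or not.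
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Virtual persistence diagrams}
A \emph{metric pair} $(X,d,A)$ is a metric space $(X,d)$ with a nonempty closed subset $A$; it is \emph{separable} if $(X,d)$ is. Points of $A$ are regarded as negligible. Accordingly, let $X/A$ be the space $X$ with $A$ collapsed to a point $[A]$, with the metric
\[
\bar d(x,x')=\min\{d(x,x'),\ d(x,A)+d(x',A)\}.
\]
One may travel from $x$ to $x'$ directly or through $A$, and $\bar d(x,[A])=d(x,A)$. The quotient map $X\to X/A$ is $1$-Lipschitz and onto.

The monoid $D(X,A)$ of \emph{persistence diagrams} is the free commutative monoid on $X$ modulo the free commutative monoid on $A$: its elements are finite formal sums of points of $X$, and two sums are identified if they differ by points of $A$. Thus $D(X,A)$ is the free commutative monoid on $X\setminus A$, and the representatives of a diagram are obtained from its points outside $A$ by adding finitely many points of $A$. A \emph{matching} of $\alpha,\beta\in D(X,A)$ is a list of pairs $(x_1,y_1),\dots,(x_k,y_k)$ such that $\sum_i x_i$ represents $\alpha$ and $\sum_i y_i$ represents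 $\beta$; its \emph{cost} is $\sum_i d(x_i,y_i)$. The $1$-Wasserstein distance $W_1(\alpha,\beta)$ is the infimum of the costs of all matchings. It measures the total work needed to turn $\alpha$ into $\beta$ when points may be moved, and may be created or deleted at $A$.

The metric $W_1$ is translation-invariant: $W_1(\alpha+x,\beta+x)=W_1(\alpha,\beta)$ for $x\in X\setminus A$. Indeed, adding the pair $(x,x)$ to a matching costs nothing; conversely, in a matching of $\alpha+x$ and $\beta+x$ the two extra copies of $x$ either form a pair $(x,x)$, which we delete, or lie in two pairs $(x,y)$ and $(y',x)$, which we replace by $(y',y)$ without raising the cost. The Grothendieck group $K(X,A)$ of $D(X,A)$, the group of \emph{virtual persistence diagrams}, is the free abelian group on $X\setminus A$, and $W_1$ extends uniquely to a translation-invariant metric on it,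
\[
\rho(\alpha-\beta,\alpha'-\beta')=W_1(\alpha+\beta',\alpha'+\beta).
\]
Lipschitz maps on $K(X,A)$ are always taken with respect to $\rho$.

\subsection*{Varieties and synthesis}
Let $G$ be a discrete abelian group and $\mathbb C^G$ the space of all functions $G\to\mathbb C$ with the topology of pointwise convergence. A \emph{variety} is a closed, translation-invariant linear subspace of $\mathbb C^G$. The variety \emph{generated} by a family of functions is the smallest variety containing the family; for a single function $\varphi$ we denote it by $V(\varphi)$. An \emph{exponential monomial} is a function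
\[
x\mapsto P(a_1(x),\dots,a_r(x))\,\chi(x),
\]
where $P$ is a complex polynomial, the $a_i\colon G\to\mathbb C$ are additive homomorphisms, and $\chi\colon G\to\mathbb C^\times$ is a homomorphism. A variety is \emph{synthesizable} if it is the closure of the linear span of the exponential monomials that it contains. The model is a linear recurrence with constant coefficients on $G=\mathbb Z$: its solutions form a variety, and the textbook solution formula says that this variety is spanned by functions $x\mapsto x^jz^x$. Synthesizability asks for the same description of a general variety by its elementary members, up to pointwise limits.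

To bring this theory to $K(X,A)$ one restricts to discrete subgroups. A \emph{uniformly discrete subpair} is a set $Z$ with $A\subseteq Z\subseteq X$ such that $Z/A$ is \emph{$\varepsilon$-separated} for some $\varepsilon>0$, meaning that $\bar d(z,z')\ge\varepsilon$ for distinct points of $Z/A$. Then $(Z,d|_Z,A)$ is a metric pair and $K(Z,A)$ is a discrete group (see Lemma~\ref{lem:extension}). Let $i_Z\colon K(Z,A)\to K(X,A)$ be the homomorphism induced by the inclusion; it is the injection of the free abelian group on $Z\setminus A$ into that on $X\setminus A$. For a complex Banach space $E$ and a map $f\colon K(X,A)\to E$, let $V_Z(f)\subseteq\mathbb C^{K(Z,A)}$ be the variety generated by the scalar functions $\ell\circ f\circ i_Z$, $\ell\in E^*$. We say that $f$ has \emph{uniformly discrete spectral synthesis} if $V_Z(f)$ is synthesizable for every uniformly discrete subpair $Z$. The following conjecture is posed in \cite{FA}.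

\begin{quote}
\textbf{Conjecture.} \emph{Let $(X,d,A)$ be a separable metric pair, $E$ a complex Banach space and $f\colon K(X,A)\to E$ a Lipschitz map. Then $f$ has uniformly discrete spectral synthesis.}
\end{quote}

There is a good case for expecting this. If $Z\setminus A$ has $n<\infty$ points, then $K(Z,A)\cong\mathbb Z^n$, and every variety on $\mathbb Z^n$ is synthesizable by Lefranc's theorem \cite{Lefranc}. If $Z\setminus A$ is countably infinite, synthesis fails for the function $q(x)=\sum_n x_n^2$ of the multiplicities $x_n$ (Example~\ref{ex:quadratic}), but this function is not Lipschitz: for $z\in Z\setminus A$ and $N\ge1$ we have $\rho(Nz,0)\le N\,d(z,A)$, so a Lipschitz function grows at most linearly along the multiples of $z$, whereas $q(Nz)=N^2$. One would guess that the Lipschitz condition removes the obstruction together with the quadratic growth. It does not: the obstruction is a set of algebraic relations between difference operators, and bounded functions can satisfy the same relations.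

\subsection*{Results}

\begin{theorem}\label{thm:counter}
Let $X$ be a countably infinite set with $d(x,y)=1$ for $x\ne y$, let $A=\{*\}$ be a single point, and let $E=\mathbb C$. There is a bounded Lipschitz function $f\colon K(X,A)\to\mathbb R\subset\mathbb C$ such that $V_X(f)$ is not synthesizable. Since $Z=X$ is a uniformly discrete subpair, $f$ does not have uniformly discrete spectral synthesis, and the conjecture is false.
\end{theorem}

\begin{theorem}\label{thm:class}
Let $(X,d,A)$ be any metric pair, separable or not, and let $E\ne0$ be any complex Banach space.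
\begin{enumerate}
\item[(1)] Let $Z$ be a uniformly discrete subpair. If $Z\setminus A$ is finite, then $V_Z(f)$ is synthesizable for every map $f\colon K(X,A)\to E$, Lipschitz or not. If $Z\setminus A$ is countably infinite, there is a bounded Lipschitz map $f\colon K(X,A)\to E$ such that $V_Z(f)$ is not synthesizable.
\item[(2)] The following are equivalent:
\begin{enumerate}
\item[(a)] $X/A$ is totally bounded;
\item[(b)] every map $f\colon K(X,A)\to E$ has uniformly discrete spectral synthesis;
\item[(c)] every bounded Lipschitz map $f\colon K(X,A)\to E$ has uniformly discrete spectral synthesis.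
\end{enumerate}
\end{enumerate}
\end{theorem}

If $X$ is separable, then so are $X/A$ and its subspace $Z/A$; a separable $\varepsilon$-separated space is countable, so part (1) then covers every uniformly discrete subpair.

\begin{example}
Let $X=\{(b,c)\in\mathbb R^2:b\le c\}$ with the maximum metric, and let $A$ be the diagonal. The points $(n,n+1)$, $n\in\mathbb Z$, have distance $1/2$ from $A$ and distance at least $1$ from each other, so their mutual $\bar d$-distances equal $1$. Hence $X/A$ is not totally bounded, and (c) fails. If $X$ is compact, for instance the triangle $0\le b\le c\le1$ with $A$ its diagonal side, then $X/A$ is a $1$-Lipschitz image of a compact space, and (b) holds.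
\end{example}

Section~\ref{sec:model} isolates the algebraic obstruction. Section~\ref{sec:lip} shows that it suffices to realize it by a bounded function on a free abelian group of countably infinite rank. Section~\ref{sec:product} reduces this to a problem on the single lattice $\mathbb Z^{12}$, which Section~\ref{sec:block} solves with oscillatory integrals. Section~\ref{sec:finite} proves synthesis on $\mathbb Z^n$, and Section~\ref{sec:proofs} assembles the theorems.

\section{An algebraic obstruction to synthesis}\label{sec:model}

Let $G$ be an abelian group. By a \emph{convolution operator} we mean a finite linear combination of translations, $(Q\varphi)(x)=\sum_{i=1}^k c_i\,\varphi(x+g_i)$. Convolution operators are continuous on $\mathbb C^G$, commute with each other, and map every translation-invariant linear subspace into itself. In particular the kernel of a convolution operator is a variety. The basic example is the difference $(\Delta_g\varphi)(x)=\varphi(x+g)-\varphi(x)$.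

We shall use only one property of exponential monomials.

\begin{lemma}\label{lem:findim}
The translates of an exponential monomial span a finite-dimensional space.
\end{lemma}

\begin{proof}
Let $\varphi=P(a_1,\dots,a_r)\chi$ and $a=(a_1,\dots,a_r)$. The translate by $g$ is $x\mapsto\chi(g)P(a(x)+a(g))\chi(x)$. As $t\mapsto P(t+a(g))$ is a polynomial of degree at most $\deg P$, the translate is a linear combination of the finitely many functions $a_1^{\nu_1}\cdots a_r^{\nu_r}\chi$ with $\nu_1+\dots+\nu_r\le\deg P$.
\end{proof}

\begin{example}\label{ex:quadratic}
Let $G=\bigoplus_{n\ge1}\mathbb Z$ with basis $e_1,e_2,\dots$, put $\langle x,y\rangle=\sum_nx_ny_n$ and $q(x)=\langle x,x\rangle$ (finite sums), and write $\Delta_n=\Delta_{e_n}$. We show that $V(q)$ is not synthesizable.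

Let $U$ be the space of functions $cq+a+b$ with $a$ additive and $b,c\in\mathbb C$. It is translation-invariant because $q(x+g)=q(x)+2\langle x,g\rangle+q(g)$. It is also closed, being the solution set of the equations
\[
(\Delta_g\Delta_{g'}\varphi)(x)=\langle g,g'\rangle\,(\Delta_1^2\varphi)(0)\qquad(x,g,g'\in G),
\]
each of which involves finitely many values of $\varphi$. Indeed, for $\varphi=cq+a+b$ both sides equal $2c\langle g,g'\rangle$. Conversely, if $\varphi$ solves the equations and $2c=(\Delta_1^2\varphi)(0)$, then $\psi=\varphi-cq$ satisfies $\psi(g+g')-\psi(g)-\psi(g')+\psi(0)=0$, so $\psi-\psi(0)$ is additive. Hence $V(q)\subseteq U$.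

Now let $\varphi=cq+a+b\in V(q)$ be an exponential monomial. The functions
\[
(\Delta_n\varphi)(x)=2c\,x_n+c+a(e_n)\qquad(n\ge1)
\]
lie in the span of the translates of $\varphi$, which is finite-dimensional. If $c\neq0$ they are linearly independent: comparing the values of a relation $\sum_n\gamma_n\Delta_n\varphi=0$ at $e_k$ and at $0$ gives $2c\gamma_k=0$. So $c=0$. All exponential monomials in $V(q)$ therefore lie in the closed subspace $\ker\Delta_1^2$, while $\Delta_1^2q=2$.
\end{example}

On $\mathbb Z^n$ the sum of the squares of the coordinates is itself an exponential monomial; the example lives on the fact that $q$ needs infinitely many additive functions. The explicit form of $U$ will not be available for a bounded function, but it is not needed. Comparing values at $e_k$ and $0$ amounts to applying $\Delta_k$, so the argument rests on the relations $\Delta_n\Delta_mq=0$ for $n\ne m$ and $\Delta_n^2q=\Delta_1^2q\ne0$ alone.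

\begin{proposition}\label{prop:criterion}
Let $G$ be an abelian group, $Q_1,Q_2,\dots$ convolution operators on $\mathbb C^G$, and $c_1,c_2,\dots$ nonzero complex numbers. Suppose that $F_0\in\mathbb C^G$ satisfies
\begin{equation}\label{eq:relations}
Q_nQ_mF_0=0\quad(n\neq m),\qquad c_nQ_n^2F_0=c_1Q_1^2F_0\ne0\quad(n\ge1).
\end{equation}
Then $Q_1^2$ annihilates every finite-dimensional translation-invariant subspace of $V(F_0)$, and $V(F_0)$ is not synthesizable.
\end{proposition}

\begin{proof}
The common kernel of the convolution operators $Q_nQ_m$ $(n\ne m)$ and $c_nQ_n^2-c_1Q_1^2$ is a variety containing $F_0$, so it contains $V(F_0)$. Thus every $\varphi\in V(F_0)$ satisfies $Q_nQ_m\varphi=0$ for $n\neq m$ and $c_nQ_n^2\varphi=c_1Q_1^2\varphi$.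

Let $W\subseteq V(F_0)$ be finite-dimensional and translation-invariant, and let $\varphi\in W$. The infinitely many functions $Q_n\varphi$ lie in $W$, so there is a finite relation $\sum_n\gamma_nQ_n\varphi=0$ with some $\gamma_k\ne0$. Applying $Q_k$ removes every term with $n\ne k$ and leaves $\gamma_kQ_k^2\varphi=0$. Hence $c_1Q_1^2\varphi=c_kQ_k^2\varphi=0$.

By Lemma~\ref{lem:findim}, each exponential monomial in $V(F_0)$ lies in such a $W$, namely the span of its translates. So the closed span of these monomials is contained in the closed subspace $\ker Q_1^2$, which does not contain $F_0$.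
\end{proof}

The relations must be of second order because the proof isolates one term of a linear relation by applying a further operator. First-order relations give nothing: the function $x\mapsto\sum_nx_n$ on $\bigoplus_n\mathbb Z$ is sent to the same nonzero function $1$ by every $\Delta_n$, yet it is additive, and it generates a two-dimensional variety spanned by exponential monomials.

\section{Bounded functions on uniformly discrete subpairs are Lipschitz}\label{sec:lip}

The next lemma removes the metric from the problem. On $K(Z,A)$ the Lipschitz condition restricts only the behavior of a function at large distances, so it is automatic for bounded functions. This is the one place where uniform discreteness is used in the counterexample.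

\begin{lemma}\label{lem:extension}
Let $A\subseteq Z\subseteq X$ with $Z/A$ $\varepsilon$-separated. Then $\rho(i_Zg,i_Zg')\ge\varepsilon$ for distinct $g,g'\in K(Z,A)$. Every bounded function $F_0\colon K(Z,A)\to\mathbb R$ has the form $f_0\circ i_Z$ with $f_0\colon K(X,A)\to\mathbb R$ bounded and Lipschitz.
\end{lemma}

\begin{proof}
Write $g=\alpha-\beta$ and $g'=\alpha'-\beta'$ with diagrams in $D(Z,A)$. Then $\alpha+\beta'\ne\alpha'+\beta$, so by the definition of $\rho$ it suffices to show that $W_1(\alpha,\beta)\ge\varepsilon$ for distinct $\alpha,\beta\in D(Z,A)$, where $W_1$ is computed in $X$. Representatives of $\alpha$ and $\beta$ consist of points of $Z\setminus A$ and points of $A$, so all points of a matching lie in $Z$. (Thus $W_1$ is the same whether computed in $X$ or in $Z$.) If every pair $(x,y)$ of a matching had $x=y$ or $x,y\in A$, the points outside $A$ on the two sides would coincide with multiplicities, giving $\alpha=\beta$. So some pair $(x,y)$ has distinct images in $Z/A$, and the cost is at least $d(x,y)\ge\bar d(x,y)\ge\varepsilon$.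

Regard $F_0$ as a function on the subgroup $H=i_Z(K(Z,A))$, and put $b=\sup|F_0|$ and $L=2b/\varepsilon$. For distinct $h,h'\in H$ we have $|F_0(h)-F_0(h')|\le2b\le L\rho(h,h')$. McShane's extension formula
\[
\tilde f(y)=\inf_{h\in H}\bigl(F_0(h)+L\rho(y,h)\bigr)\qquad(y\in K(X,A))
\]
defines a function with values at least $-b$; it is $L$-Lipschitz as a finite infimum of $L$-Lipschitz functions of $y$. For $y\in H$ the choice $h=y$ gives $\tilde f(y)\le F_0(y)$, and the Lipschitz bound $F_0(h)+L\rho(y,h)\ge F_0(y)$ gives the reverse inequality. The function $f_0=\min\{\tilde f,b\}$ is bounded, $L$-Lipschitz, and equal to $F_0$ on $H$.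
\end{proof}

\section{A bounded function on a free abelian group of infinite rank}\label{sec:product}

We now need a bounded function satisfying \eqref{eq:relations}. The function $q$ suggests separation of variables: it is $\sum_nu(x_n)\prod_{m\ne n}s(x_m)$ with $u(t)=t^2$ and $s=1$ on $\mathbb Z$, and the relations follow from $\Delta_1 s=0$ and $\Delta_1^2u=2s$. We keep this shape but replace the factor $\mathbb Z$ by a larger block in which both $s$ and $u$ can be bounded. Let $B=\mathbb Z^{12}$ with basis $e_1,\dots,e_{12}$, and let
\[
(Q\varphi)(x)=\frac12\sum_{j=1}^{12}\bigl(\varphi(x+e_j)+\varphi(x-e_j)\bigr)\qquad(x\in B).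
\]

\begin{proposition}\label{prop:block}
There are bounded functions $s,u\colon B\to\mathbb R$ with
\begin{equation}\label{eq:block}
s(0)=1,\qquad|s|\le1,\qquad Qs=0,\qquad Q^2u=s.
\end{equation}
\end{proposition}

The proof occupies Section~\ref{sec:block}. Here we use the proposition. Let $G=\bigoplus_{n\ge1}B$, a free abelian group with basis $e_{n,j}$ $(n\ge1,\ 1\le j\le12)$, and write $x=(x_n)_{n\ge1}$ with $x_n\in B$, all but finitely many zero. Define
\[
T_k(x)=u(x_k)\prod_{m\ne k}s(x_m),\qquad F_0=\sum_{k\ge1}2^{-k}T_k,\qquad F(x)=\prod_{m\ge1}s(x_m).
\]
Each condition on $s$ has its role. Since $s(0)=1$, all but finitely many factors of each product equal $1$, and $F(0)=1$. Since $|s|\le1$, we have $|T_k|\le\sup|u|$; boundedness of $s$ would not be enough, for if $|s(y)|>1$ then $F(y,\dots,y,0,\dots)=s(y)^N$ is unbounded in the number $N$ of copies of $y$. The weights $2^{-k}$ make the series converge absolutely, with $|F_0|\le\sup|u|$.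

\begin{proposition}\label{prop:bounded}
The function $F_0\colon G\to\mathbb R$ is bounded, and $V(F_0)$ is not synthesizable.
\end{proposition}

\begin{proof}
Boundedness was just shown. Let $Q_n$ be $Q$ acting in the $n$-th block:
\[
(Q_n\varphi)(x)=\frac12\sum_{j=1}^{12}\bigl(\varphi(x+e_{n,j})+\varphi(x-e_{n,j})\bigr).
\]
For $k\ne n$, the function $T_k$ is $s(x_n)$ times a function independent of $x_n$, so $Q_nT_k$ is $(Qs)(x_n)$ times that function, and $Q_nT_k=0$. In the same way $(Q_n^2T_n)(x)=(Q^2u)(x_n)\prod_{m\ne n}s(x_m)=F(x)$. Being continuous for pointwise convergence, the $Q_n$ act on the series termwise. If $n\neq m$, each index $k$ differs from $n$ or from $m$, so $T_k$ is annihilated by $Q_n$ or by $Q_m$; as these commute, $Q_nQ_mF_0=0$. Under $Q_n^2$ only the term $k=n$ survives, and $2^nQ_n^2F_0=F\ne0$. Thus \eqref{eq:relations} holds with $c_n=2^n$, and Proposition~\ref{prop:criterion} applies.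
\end{proof}

\section{The block: two bounded functions on $\mathbb Z^{12}$}\label{sec:block}

\subsection*{Why a block of higher rank}
No choice of operator makes \eqref{eq:block} solvable on $\mathbb Z$.

\begin{remark}\label{rem:rankone}
Let $Q'\ne0$ be a convolution operator on $\mathbb C^{\mathbb Z}$, and let $u$ be bounded with $Q'^3u=0$. Then $Q'u=0$. Indeed, $Q'$ is a nonzero Laurent polynomial in the shift $T$, so $Q'^3\varphi=0$ is a nontrivial linear recurrence, and its bounded solutions form a finite-dimensional $T$-invariant space $W$. All powers $T^k$, $k\in\mathbb Z$, are isometries of $W$ for the supremum norm, so the Jordan form of $T|_W$ has no block of size greater than one. Thus $Q'|_W$ is diagonalizable and nilpotent, hence zero. In particular $Q's=0$ and $Q'^2u=s$ with $u$ bounded force $s=0$.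
\end{remark}

Fourier analysis shows what changes in higher rank; the following heuristic is not used in the proof. The characters $x\mapsto e^{ix\cdot\theta}$ of $B$ are eigenfunctions of $Q$ with eigenvalue
\[
\omega(\theta)=\sum_{j=1}^{12}\cos\theta_j .
\]
So if $\varphi(x)=\int e^{ix\cdot\theta}w(\theta)\,d\theta$, then $Q$ multiplies the density $w$ by $\omega$. We want densities $w_0,w_2$ with $\omega w_0=0$ and $\omega^2w_2=w_0$ up to a constant. The Dirac distribution on the line satisfies $t\,\delta(t)=0$ and $t^2\delta''(t)=2\delta(t)$, which suggests $w_0=\delta(\omega)$ and $w_2=\delta''(\omega)$. In rank one the zero set of the eigenvalue function is finite, and two derivatives at a point produce the unbounded factor $x^2$. In higher rank the zero set is a hypersurface, and one may hope that oscillation along it compensates for the two derivatives. To make this precise, write formally $2\pi\delta(t)=\int e^{i\lambda t}d\lambda$ and $2\pi\delta''(t)=-\int\lambda^2e^{i\lambda t}d\lambda$, and integrate in $\theta$ first. Because $\omega$ is a sum of functions of one variable, the $\theta$-integral factors into one-dimensional integrals.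 This leads to the following definitions.

\subsection*{The oscillatory integrals}
For $n\in\mathbb Z$, $x\in B$ and $\lambda\in\mathbb R$ put
\[
b_n(\lambda)=\frac1{2\pi}\int_{-\pi}^{\pi}e^{i\lambda\cos\theta+in\theta}\,d\theta,\qquad
\Phi(x,\lambda)=\prod_{j=1}^{12}b_{x_j}(\lambda)=\frac1{(2\pi)^{12}}\int_{[-\pi,\pi]^{12}}e^{ix\cdot\theta+i\lambda\omega(\theta)}\,d\theta .
\]
To obtain functions of $x$ that are bounded, we need decay of $\Phi$ in $\lambda$ that is uniform in $x$. We use van der Corput's lemma \cite[Ch.~VIII, Prop.~2]{Stein}: for each $k\ge2$ there is a constant $C_k$ such that, if $h$ is a smooth real function on an interval $[a,b]$ with $|h^{(k)}|\ge\mu>0$ throughout, then $\bigl|\int_a^be^{ih(\theta)}d\theta\bigr|\le C_k\mu^{-1/k}$. The constant depends neither on $h$ nor on the interval.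

\begin{lemma}\label{lem:decay}
There is a constant $C$ such that $|\Phi(x,\lambda)|\le C(1+|\lambda|)^{-4}$ for all $x\in B$ and $\lambda\in\mathbb R$.
\end{lemma}

\begin{proof}
The phase $h(\theta)=\lambda\cos\theta+n\theta$ has $h''=-\lambda\cos\theta$ and $h'''=\lambda\sin\theta$. Neither derivative involves $n$, which is the source of uniformity; the third derivative is needed because $h''$ vanishes at $\pm\pi/2$, and for $n=\lambda$ so does $h'$ at $\pi/2$. Cut $[-\pi,\pi]$ at $\pm\pi/4$ and $\pm3\pi/4$. On the first, third and fifth of the resulting intervals $|\cos\theta|\ge1/\sqrt2$, so $|h''|\ge\mu$ with $\mu=|\lambda|/\sqrt2$; on the second and fourth $|\sin\theta|\ge1/\sqrt2$, so $|h'''|\ge\mu$. Hence $2\pi|b_n(\lambda)|\le3C_2\mu^{-1/2}+2C_3\mu^{-1/3}$, and for $|\lambda|\ge1$ this gives $|b_n(\lambda)|\le C_0|\lambda|^{-1/3}$ with an absolute constant $C_0\ge1$. Therefore $|\Phi(x,\lambda)|\le C_0^{12}|\lambda|^{-4}\le16C_0^{12}(1+|\lambda|)^{-4}$ for $|\lambda|\ge1$. For $|\lambda|\le1$ the trivial bound $|b_n|\le1$ gives $|\Phi|\le1\le16(1+|\lambda|)^{-4}$.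
\end{proof}

By Lemma~\ref{lem:decay} the integrals
\[
u_p(x)=\int_{\mathbb R}\lambda^p\,\Phi(x,\lambda)\,d\lambda\qquad(p=0,1,2)
\]
converge absolutely and are bounded on $B$. This explains the rank: each factor $b_n$ contributes the decay exponent $1/3$, and the case $p=2$ requires a total exponent above $3$. The number $12$ gives the exponent $4$, and its being even is convenient in Lemma~\ref{lem:positive}.

\begin{lemma}\label{lem:ladder}
We have $Qu_0=0$, $Qu_1=iu_0$ and $Qu_2=2iu_1$. Hence $Q^2u_2=-2u_0$.
\end{lemma}

\begin{proof}
Differentiating under the integral sign and writing $\cos\theta=\frac12(e^{i\theta}+e^{-i\theta})$, we get $b_n'=\frac i2(b_{n+1}+b_{n-1})$. The product rule then gives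
\[
\partial_\lambda\Phi(x,\lambda)=\frac i2\sum_{j=1}^{12}\bigl(\Phi(x+e_j,\lambda)+\Phi(x-e_j,\lambda)\bigr),
\]
that is, $Q\Phi=-i\,\partial_\lambda\Phi$ with $Q$ acting in $x$. Since $Q$ is a finite sum of translations, it passes under the integral defining $u_p$, and integration by parts yields
\[
Qu_p(x)=-i\int_{\mathbb R}\lambda^p\,\partial_\lambda\Phi(x,\lambda)\,d\lambda=-i\bigl[\lambda^p\Phi(x,\lambda)\bigr]_{-\infty}^{\infty}+ip\int_{\mathbb R}\lambda^{p-1}\Phi(x,\lambda)\,d\lambda,
\]
where the last term is absent for $p=0$. The boundary term vanishes by Lemma~\ref{lem:decay}. Finally $Q^2u_2=2i\,Qu_1=2i\cdot iu_0=-2u_0$.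
\end{proof}

It remains to see that $u_0$ is nonzero and is largest at the origin. In the heuristic this reflects the positivity of $\delta(\omega)$; a Gaussian cutoff in $\lambda$ replaces $\delta(\omega)$ by an honest positive density.

\begin{lemma}\label{lem:positive}
The functions $u_0$ and $u_2$ are real, $u_0(0)>0$, and $|u_0(x)|\le u_0(0)$ for all $x\in B$.
\end{lemma}

\begin{proof}
Conjugating the integral for $b_n(\lambda)$ and substituting $\theta\mapsto-\theta$ gives $\overline{b_n(\lambda)}=b_n(-\lambda)$. Hence $\overline{\Phi(x,\lambda)}=\Phi(x,-\lambda)$, and the substitution $\lambda\mapsto-\lambda$ gives $\overline{u_p}=(-1)^pu_p$. So $u_0$ and $u_2$ are real. The substitution $\theta\mapsto\theta+\pi$ gives $b_0(-\lambda)=b_0(\lambda)$, so $b_0$ is real. It is continuous with $b_0(0)=1$, and therefore $u_0(0)=\int_{\mathbb R} b_0(\lambda)^{12}\,d\lambda>0$.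

For $\eta>0$ let $g_\eta(x)=\int_{\mathbb R}e^{-\eta\lambda^2}\Phi(x,\lambda)\,d\lambda$. Fubini's theorem and the Gaussian integral $\int_{\mathbb R}e^{-\eta\lambda^2+i\lambda t}d\lambda=\sqrt{\pi/\eta}\,e^{-t^2/4\eta}$ give
\[
g_\eta(x)=\frac1{(2\pi)^{12}}\int_{[-\pi,\pi]^{12}}e^{ix\cdot\theta}\sqrt{\pi/\eta}\;e^{-\omega(\theta)^2/4\eta}\,d\theta .
\]
The weight multiplying $e^{ix\cdot\theta}$ is positive, so $|g_\eta(x)|\le g_\eta(0)$. As $\eta\to0$, dominated convergence with the majorant of Lemma~\ref{lem:decay} gives $g_\eta(x)\to u_0(x)$ for each $x$, and the inequality passes to the limit.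
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:block}]
Put $s=u_0/u_0(0)$ and $u=-u_2/(2u_0(0))$. Both are bounded and real, and $s(0)=1$, $|s|\le1$ by Lemma~\ref{lem:positive}. By Lemma~\ref{lem:ladder}, $Qs=0$ and $Q^2u=2u_0/(2u_0(0))=s$.
\end{proof}

\section{Synthesis on $\mathbb Z^n$}\label{sec:finite}

The positive half of Theorem~\ref{thm:class} is Lefranc's theorem \cite{Lefranc}. We include a proof, which also shows where finite rank is used.

\begin{theorem}[Lefranc]\label{thm:lefranc}
Every variety in $\mathbb C^{\mathbb Z^n}$, $n\ge0$, is synthesizable.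
\end{theorem}

The plan is to translate varieties into ideals of the group algebra, where density of a subspace becomes an equality of ideals that can be tested at each maximal ideal.

\subsection*{Duality}
Let $G=\mathbb Z^n$ and let $R=\mathbb C[G]$ be the group algebra: the finitely supported functions $\mu=\sum_g\mu(g)\delta_g$ with the product $\delta_g\delta_{g'}=\delta_{g+g'}$. It acts on $\mathbb C^G$ by convolution operators, $(\mu\varphi)(x)=\sum_g\mu(g)\varphi(x+g)$, and $(r\mu)\varphi=r(\mu\varphi)$. Put $\langle\mu,\varphi\rangle=(\mu\varphi)(0)=\sum_g\mu(g)\varphi(g)$; then $\langle r\mu,\varphi\rangle=\langle\mu,r\varphi\rangle$ and $(\mu\varphi)(x)=\langle\delta_x\mu,\varphi\rangle$. Annihilators $S^\perp\subseteq R$ of $S\subseteq\mathbb C^G$ and $J^\perp\subseteq\mathbb C^G$ of $J\subseteq R$ are taken for this pairing. We use three facts.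
\begin{enumerate}
\item[(D1)] $J^{\perp\perp}=J$ for every linear subspace $J\subseteq R$. If $r\notin J$, some linear functional on $R$ vanishes on $J$ but not at $r$, and every linear functional $\Lambda$ on $R$ is $\langle\cdot,\varphi\rangle$ with $\varphi(g)=\Lambda(\delta_g)$.
\item[(D2)] $S^{\perp\perp}$ is the closure of $S$ for every linear subspace $S\subseteq\mathbb C^G$. The set $S^{\perp\perp}$ is closed and contains $S$. Conversely let $\varphi\in S^{\perp\perp}$ and let $\Gamma\subseteq G$ be finite. If $\varphi|_\Gamma$ were not in the subspace $S|_\Gamma$ of $\mathbb C^\Gamma$, there would be $\mu$ supported in $\Gamma$ with $\mu\in S^\perp$ and $\langle\mu,\varphi\rangle\neq0$. So $\varphi$ agrees on $\Gamma$ with an element of $S$, and $\varphi$ lies in the closure.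
\item[(D3)] If $J$ is an ideal, then $J^\perp=\{\varphi:\mu\varphi=0\text{ for all }\mu\in J\}$, because $(\mu\varphi)(x)=\langle\delta_x\mu,\varphi\rangle$ and $\delta_x\mu\in J$.
\end{enumerate}
The ring $R$ is generated as a $\mathbb C$-algebra by the $2n$ elements $\delta_{\pm e_j}$. Hence it is Noetherian by Hilbert's basis theorem, and by the Nullstellensatz $R/M=\mathbb C$ for every maximal ideal $M$. We also recall Krull's intersection theorem: in a Noetherian local ring with maximal ideal $\mathfrak m$, $\bigcap_k\mathfrak m^k=0$.

\begin{lemma}\label{lem:newton}
Let $k\ge1$ and let $\psi\colon\mathbb Z^n\to\mathbb C$ satisfy $\Delta_{g_1}\cdots\Delta_{g_k}\psi=0$ for all $g_1,\dots,g_k$. Then $\psi$ is a polynomial in the coordinates.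
\end{lemma}

\begin{proof}
For multi-indices $\nu$ put $\Delta^\nu=\prod_j\Delta_{e_j}^{\nu_j}$ and $\binom x\nu=\prod_j\binom{x_j}{\nu_j}$, a polynomial in $x$. Pascal's rule $\binom{t+1}l-\binom tl=\binom t{l-1}$, valid as a polynomial identity, shows that $\Delta^{\nu'}\binom x\nu$ equals $\binom x{\nu-\nu'}$ if $\nu'\le\nu$ and $0$ otherwise; its value at $x=0$ is $1$ if $\nu'=\nu$ and $0$ otherwise. So
\[
\psi_1(x)=\psi(x)-\sum_{|\nu|<k}(\Delta^\nu\psi)(0)\binom x\nu
\]
satisfies $\Delta^\nu\psi_1=0$ for $|\nu|=k$ and $(\Delta^\nu\psi_1)(0)=0$ for $|\nu|<k$. If $\Delta^\nu\psi_1=0$ for all $|\nu|=l+1\le k$, then for $|\nu|=l$ the function $\Delta^\nu\psi_1$ is invariant under each $e_j$, hence constant, hence $0$. Descending to $l=0$ gives $\psi_1=0$, which is Newton's interpolation formula for $\psi$.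
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lefranc}]
Let $V$ be a variety and $I=V^\perp$. For $\mu\in I$, $r\in R$, $\varphi\in V$ we have $r\varphi\in V$ and so $\langle r\mu,\varphi\rangle=\langle\mu,r\varphi\rangle=0$; thus $I$ is an ideal. By (D2), $V=I^\perp$. If $I=R$ then $V=0$ and there is nothing to prove. Otherwise, for each maximal ideal $M\supseteq I$ and each $k\ge1$ put
\[
W_{M,k}=(I+M^k)^\perp=\{\varphi\in V:\mu\varphi=0\text{ for all }\mu\in M^k\},
\]
where the second equality uses (D3).

\emph{Step 1: $W_{M,k}$ consists of exponential monomials.} Let $\chi(g)\in\mathbb C$ be the image of $\delta_g$ in $R/M=\mathbb C$. As $\delta_g\delta_{g'}=\delta_{g+g'}$ and $\delta_g$ is invertible, $\chi$ is a homomorphism $G\to\mathbb C^\times$, and $\delta_g-\chi(g)\delta_0\in M$. For any function $\psi$,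
\[
\bigl((\delta_g-\chi(g)\delta_0)(\psi\chi)\bigr)(x)=\psi(x+g)\chi(x)\chi(g)-\chi(g)\psi(x)\chi(x)=\chi(g)\,(\Delta_g\psi)(x)\,\chi(x).
\]
Let $\varphi\in W_{M,k}$ and $\psi=\varphi/\chi$. Applying the identity $k$ times to the element $\prod_{i=1}^k(\delta_{g_i}-\chi(g_i)\delta_0)$ of $M^k$ gives $\Delta_{g_1}\cdots\Delta_{g_k}\psi=0$. By Lemma~\ref{lem:newton}, $\psi$ is a polynomial in the coordinates, which are additive, so $\varphi=\psi\chi$ is an exponential monomial.

\emph{Step 2: the span $S$ of all $W_{M,k}$ is dense in $V$.} By (D1), $S^\perp=\bigcap_{M,k}(I+M^k)$, which contains $I$. Let $r\in S^\perp$ and fix $M$. The localization $(R/I)_M$ is a Noetherian local ring whose maximal ideal $\mathfrak m$ is generated by the image of $M$, and the image of $r$ lies in $\mathfrak m^k$ for all $k$. By Krull's theorem this image is $0$, which means that $tr\in I$ for some $t\notin M$. So the ideal $\{t\in R:tr\in I\}$ contains $I$ and is contained in no maximal ideal containing $I$. It is therefore $R$, and $r\in I$. Thus $S^\perp=I$, and by (D2) the closure of $S$ is $I^\perp=V$.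
\end{proof}

Finite rank enters through the Noetherian property in Step 2 and through the finiteness of Newton's sum in Step 1. The second use already fails in Example~\ref{ex:quadratic}: all third differences of $q$ vanish, since $\Delta_g\Delta_{g'}q=2\langle g,g'\rangle$ is constant, yet $q$ is not an exponential monomial.

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:class}(1)]
If $Z\setminus A$ has $n<\infty$ points, then $K(Z,A)\cong\mathbb Z^n$, and $V_Z(f)$ is a variety for any map $f$. It is synthesizable by Theorem~\ref{thm:lefranc}.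

Let $Z\setminus A$ be countably infinite. Enumerate it as $\{z_{n,j}:n\ge1,\ 1\le j\le12\}$ and identify $K(Z,A)$ with the group $G$ of Section~\ref{sec:product} by $z_{n,j}\leftrightarrow e_{n,j}$. By Proposition~\ref{prop:bounded} and Lemma~\ref{lem:extension} there is a bounded Lipschitz $f_0\colon K(X,A)\to\mathbb R$ with $f_0\circ i_Z=F_0$. Choose $e\in E$, $e\ne0$, and put $f(y)=f_0(y)\,e$; this map is bounded and Lipschitz, with range in a one-dimensional subspace. For $\ell\in E^*$ we have $\ell\circ f\circ i_Z=\ell(e)F_0$, and $\ell(e)\neq0$ for some $\ell$ by the Hahn--Banach theorem. Hence $V_Z(f)=V(F_0)$, which is not synthesizable by Proposition~\ref{prop:bounded}.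
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The space $X$ is countable, hence separable. Since $A$ is a point, $X/A=X$, and $\bar d=d$ because $d(x,x')\le d(x,*)+d(x',*)$. So $Z=X$ is a uniformly discrete subpair with $\varepsilon=1$, and $X\setminus A$ is countably infinite. The preceding proof with $E=\mathbb C$ and $e=1$ gives the real function $f=F_0$, which is $2\sup|F_0|$-Lipschitz because distinct points of $K(X,A)$ have distance at least $1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(2)]
(a)$\Rightarrow$(b). Let $Z$ be a subpair with $Z/A$ $\varepsilon$-separated. Cover $X/A$ by finitely many open balls of radius $\varepsilon/2$. Two points of such a ball have distance less than $\varepsilon$, so each ball contains at most one point of $Z/A$. Hence $Z\setminus A$ is finite, and part (1) applies to every map $f$.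

(b)$\Rightarrow$(c). A bounded Lipschitz map is a map.

(c)$\Rightarrow$(a). Suppose that $X/A$ is not totally bounded: for some $\varepsilon>0$, no finite family of open $\varepsilon$-balls covers it. Choosing successively $p_{k+1}$ outside the $\varepsilon$-balls about $p_1,\dots,p_k$, we get an infinite $\varepsilon$-separated sequence in $X/A$. A subpair also contains the point $[A]$, which must be kept away from the sequence. By the triangle inequality at most one $p_k$ has $\bar d(p_k,[A])<\varepsilon/2$; discard it if it exists. The remaining points lie in $X\setminus A$; let $Z$ be their union with $A$. Then $Z/A$ is $\varepsilon/2$-separated and $Z\setminus A$ is countably infinite. Part (1) provides a bounded Lipschitz $f\colon K(X,A)\to E$ with $V_Z(f)$ not synthesizable, so (c) fails.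
\end{proof}

Separability plays no role in part (2): under (a) all uniformly discrete subpairs have $Z\setminus A$ finite, and when (a) fails the proof selects a countably infinite one. The hypothesis $E\ne0$ is needed only for the negative statements; for $E=0$ every $V_Z(f)$ is the zero variety.

\begin{thebibliography}{9}

\bibitem{FA}
Charles Fanning, Mehmet Emin Aktas, \emph{On the Spectral Synthesis of Lipschitz Vectorizations of Persistence Diagrams}, arXiv:2607.16957 (2026).

\bibitem{Lefranc}
Lefranc, C. R. Acad. Sci. Paris \textbf{246} (1958), 1951--1953.

\bibitem{Stein}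
Stein, \emph{Harmonic Analysis}.

\end{thebibliography}
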